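# Vertices of lattice polytopes without long lattice segments

## 1. Polygons in a small grid

Take a convex polygon in the plane whose vertices have integer coordinates, and suppose that no segment inside it contains three lattice points. How many vertices can it have? Suppose it contained five lattice points. There are only four classes of $\mathbb Z^2$ modulo $2$, so two of the five points, say $x$ and $y$, are congruent modulo $2$. Then $\frac12(x+y)$ is a lattice point, it lies in the polygon by convexity, and $[x,y]$ contains three lattice points. So the polygon has at most four lattice points, hence at most four vertices. The unit square has four, so the answer is $4$.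

Now allow three lattice points on a segment, but not four. The hexagon with vertices
$$(0,0),\ (1,0),\ (2,1),\ (2,2),\ (1,2),\ (0,1)$$
lies in $[0,2]^2$. Four distinct lattice points on a line would spread over at least $3$ in some coordinate, so this hexagon is allowed, and we reach $6$ vertices. If four points are allowed but not five, the octagon
$$(1,0),\ (2,0),\ (3,1),\ (3,2),\ (2,3),\ (1,3),\ (0,2),\ (0,1)$$
in $[0,3]^2$ is allowed for the same reason, and we reach $8$. How does the count grow as we go on, and what happens in dimension $d$?

To make this precise, for $x,y\in\mathbb Z^d$ with $|[x,y]\cap\mathbb Z^d|=m$ we say that $[x,y]$ is a *lattice segment of length* $m-1$. A single lattice point has length $0$. The segment from $(0,0)$ to $(4,2)$ has lattice points $(0,0),(2,1),(4,2)$, so its length is $2$. A nonzero $v\in\mathbb Z^d$ is *primitive* if its coordinates have greatest common divisor $1$; then $[x,x+kv]$ contains exactly the lattice points $x,x+v,\dots,x+kv$ and has length $k$. In particular, a lattice segment of length $k$ has Euclidean length at least $k$, and a polytope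 that contains a longer lattice segment also contains one of length $k$.

A *lattice polytope* is the convex hull of finitely many points of $\mathbb Z^d$. Let $V(d,k)$ be the maximum number of vertices of a lattice polytope in $\mathbb R^d$ that contains no lattice segment of length $k$. We have just seen $V(2,2)=4$, $V(2,3)\ge6$, $V(2,4)\ge 8$. Two more cases are immediate. First, $V(d,1)=1$, since two distinct lattice points always span a lattice segment of length at least $1$. Second, $V(1,k)=2$ for $k\ge2$, by $[0,k-1]$.

**Polygons in a box.** Before asking for the general answer, let us see which growth rate the plane suggests. Let $P\subseteq[0,k-1]^2$ be a convex lattice polygon with $n\ge 3$ vertices. Walk once around it. The $n$ edge vectors are nonzero lattice vectors with distinct directions, so they are distinct. The first coordinate goes from its minimum to its maximum and back, and likewise the second, so the $\ell^1$-norms of the edge vectors add up to at most $4(k-1)$. But there are only $4+8+\dots+4m=2m(m+1)$ nonzero lattice vectors of $\ell^1$-norm at most $m$. Let $m\ge0$ be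 the largest integer with $4m(m+1)\le n$. At least $n-2m(m+1)\ge n/2\ge 2m(m+1)$ edges have norm at least $m+1$, so $2m^3\le 2m(m+1)^2\le4(k-1)$ and $m\le(2k)^{1/3}$. By the choice of $m$,
$$n<4(m+1)(m+2)\le 24\max(1,m^2)\le 24\,(2k)^{2/3}.$$
So inside the box, the number of vertices is of order at most $k^{2/3}$. The condition "no lattice segment of length $k$" is weaker than lying in a box: the shear $(x,y)\mapsto(x+ty,y)$ with $t\in\mathbb Z$ preserves $\mathbb Z^2$ and all lengths of lattice segments, but it stretches the polygon as far as we like.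

## 2. The exponent $d(d-1)/(d+1)$

The problem of finding the order of $V(d,k)$ for fixed $d$ comes from Srinivas Arun and Travis Dillon, "Hollow polytopes with many vertices", arXiv:2504.17530 (2025). The bounds recorded as known with the problem are $O_d(k^{d-1})$ from above and the order $k^{(d-1)\frac d{d+1}}$ from below. Here $a=O_d(b)$ means $a\le c(d)\,b$ for all $d,k$, and $a=\Theta_d(b)$ means that $a=O_d(b)$ and $b=O_d(a)$. For $d=2$ the two exponents are $1$ and $\frac23$, and $\frac23$ is what the box computation produced. We write $f_0(P)$ for the number of vertices of $P$.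

**Theorem 1.** For all $d,k\ge1$,
$$c_d\,k^{d(d-1)/(d+1)}\le V(d,k)\le C_d\,k^{d(d-1)/(d+1)},$$
with $c_d,C_d>0$ depending only on $d$. That is, $V(d,k)=\Theta_d\big(k^{d(d-1)/(d+1)}\big)$.

The upper bound will follow from a statement in which $k$ does not appear.

**Theorem 2.** Every non-empty lattice polytope $P\subset\mathbb R^d$ satisfies
$$f_0(P)\le C_d\,|P\cap\mathbb Z^d|^{(d-1)/(d+1)} .$$
Conversely, for every $N\ge1$ there is a lattice polytope in $\mathbb R^d$ with at most $N$ lattice points and at least $c_d'N^{(d-1)/(d+1)}$ vertices, where $c_d'>0$ depends only on $d$.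

The last theorem says that polytopes that come within a constant of the maximum look like the hexagon and the octagon: up to a change of lattice basis and a translation, they sit in a box of side of order $k$ and fill a constant proportion of it.

**Theorem 3.** Let $d\ge2$ and $\varepsilon>0$. There are $k_0,C,c>0$ depending only on $d,\varepsilon$ such that the following holds. If $k\ge k_0$, $P\subset\mathbb R^d$ is a lattice polytope containing no lattice segment of length $k$, and $f_0(P)\ge\varepsilon k^{d(d-1)/(d+1)}$, then $\mathrm{Vol}(P)\ge ck^d$, $|P\cap\mathbb Z^d|\ge ck^d$, and some affine unimodular map (preserving $\mathbb Z^d$) sends $P$ into $[0,Ck]^d$.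

We use two published results. A *body* is a compact convex set with non-empty interior.

**Andrews' theorem** (G. E. Andrews, Trans. AMS 106 (1963) 270–279; see also Bárány–Larman, Math. Ann. 312 (1998)). For $d\ge2$ there is $A_d$ such that every $d$-dimensional lattice polytope $P\subset\mathbb R^d$ has
$$f_0(P)\le A_d\,\mathrm{Vol}(P)^{(d-1)/(d+1)}.$$

The second result concerns the *lattice width* of a compact convex set $K$,
$$w(K)=\inf_{u\in\mathbb Z^d\setminus0}\Big(\max_{x\in K}u\cdot x-\min_{x\in K}u\cdot x\Big).$$
For example, $w([0,n]^2)=n$: the direction $(1,0)$ gives $n$, and a nonzero $u$ gives $n(|u_1|+|u_2|)\ge n$. Translating $K$ does not change $w$, and $w(\frac12K)=\frac12w(K)$. For a lattice polytope the maximum and minimum of $u\cdot x$ are attained at vertices, so the widths are non-negative integers and the infimum is attained. Dividing a minimizing $u$ by the greatest common divisor of its coordinates does not increase the width, so a minimizing $u$ may be taken primitive. A lattice polytope of dimension less than $d$ lies in a rational hyperplane, so it has $w=0$.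

**Flatness theorem** (Khinchine; Kannan–Lovász, Ann. of Math. 128 (1988)). There is $F_d$ such that every body $K\subset\mathbb R^d$ with $K\cap\mathbb Z^d=\emptyset$ has $w(K)\le F_d$.

## 3. Residues modulo $k$, and a proof in the plane

The parity argument of Section 1 works for every modulus.

**Lemma 1.** If a lattice polytope $P\subset\mathbb R^d$ contains two distinct lattice points that are congruent modulo $k$, then it contains a lattice segment of length $k$. Consequently, if $P$ contains no lattice segment of length $k$, then $|P\cap\mathbb Z^d|\le k^d$.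

*Proof.* Let $x\neq y$ be lattice points of $P$ with $y-x\in k\mathbb Z^d$. Write $y-x=kmv$ with $v$ primitive and $m\ge1$ an integer. Then $[x,x+kv]\subseteq[x,y]\subseteq P$ is a lattice segment of length exactly $k$. There are $k^d$ classes modulo $k$, so more than $k^d$ lattice points would force such a pair. ∎

By Andrews' theorem, few vertices follow from small volume. By Lemma 1, our polytopes have few lattice points. So the natural plan is to bound volume by the number of lattice points and to combine the two. In the plane this works at once. For a lattice polygon with $I$ interior and $B$ boundary lattice points, Pick's theorem gives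
$$\mathrm{Area}(P)=I+\tfrac B2-1\le |P\cap\mathbb Z^2|\le k^2,$$
and Andrews' theorem gives $f_0(P)\le A_2(k^2)^{1/3}=A_2k^{2/3}$. (Degenerate polygons have at most two vertices.) So $V(2,k)=O(k^{2/3})$.

## 4. Tetrahedra with four lattice points and large volume

In dimension three the plan breaks exactly at the comparison of volume and lattice points. For an integer $m\ge1$ let
$$T_m=\mathrm{conv}\{(0,0,0),\ (1,0,0),\ (0,1,0),\ (1,1,m)\}.$$
Project to the first two coordinates. The four vertices go to the four corners of the unit square, so $T_m$ goes into that square, and a lattice point of $T_m$ must go to a corner. A corner is an extreme point of the square, so its preimage in $T_m$ is spanned by the vertices that map to it, and there is exactly one. Hence $T_m$ has exactly four lattice points and contains no lattice segment of length $2$, while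
$$\mathrm{Vol}(T_m)=\frac16\left|\det\begin{pmatrix}1&0&1\\0&1&1\\0&0&m\end{pmatrix}\right|=\frac m6$$
is unbounded. No inequality $\mathrm{Vol}(P)\le C_d\,|P\cap\mathbb Z^d|$ can hold for all lattice polytopes once $d=3$.

But look at what is special about $T_m$. Its lattice width is $1$, in direction $(1,0,0)$, so all its lattice points lie in the two planes $x_1=0$ and $x_1=1$. A polytope like that is, for counting vertices, only a few polytopes of dimension one less. This suggests a division into two cases. If $w(P)$ is large, one hopes that volume is controlled by lattice points after all. If $w(P)$ is bounded, one slices and inducts on $d$. The next two sections carry this out.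

## 5. Wide polytopes: volume is at most $2^d$ times the number of lattice points

Averaging over translates produces, for any body $Q$, a translate of $Q$ with at least $\mathrm{Vol}(Q)$ lattice points. The trouble is that this translate need not lie in $P$. We repair it by taking $Q=\frac12P$, which leaves room: if one more point from a translate of $\frac12P$ can be added so that all shifts become integral, the sum lands in $\frac12P+\frac12P=P$. Flatness supplies that extra point.

**Lemma 2.** Let $P\subset\mathbb R^d$ be a lattice polytope with $w(P)>2F_d$. Then every translate of $\frac12P$ contains a lattice point, and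
$$\mathrm{Vol}(P)\le2^d\,|P\cap\mathbb Z^d|.$$

*Proof.* Since $w(P)>0$, the polytope $P$ is full-dimensional. Put $Q=\frac12P$.

**Step 1.** *We find lattice points in translates.* Every translate of $Q$ is a body of lattice width $\frac12w(P)>F_d$, so by the flatness theorem it contains a lattice point. For each $y\in[0,1)^d$ choose $z(y)\in\mathbb Z^d\cap(y+Q)$.

**Step 2.** *We move the lattice points of $Q-y$ into $P$.* Fix $y$ and let $v\in\mathbb Z^d$ satisfy $y+v\in Q$. Then $z(y)-y\in Q$, so
$$z(y)+v=(z(y)-y)+(y+v)\in Q+Q=P,$$
the last equality because $P$ is convex. So $z(y)+v$ is a lattice point of $P$. The map $v\mapsto z(y)+v$ is injective, hence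
$$\#\{v\in\mathbb Z^d:\ y+v\in Q\}\le|P\cap\mathbb Z^d|.$$

**Step 3.** *We average.* As $y$ runs over $[0,1)^d$ and $v$ over $\mathbb Z^d$, the point $y+v$ covers $\mathbb R^d$ exactly once, so the integral of the left side over $y\in[0,1)^d$ is $\mathrm{Vol}(Q)=2^{-d}\mathrm{Vol}(P)$. The right side does not depend on $y$. ∎

Here is the mechanism in numbers. Let $P=[0,4]^2$, $Q=[0,2]^2$ and $y=(\frac12,\frac12)$. The vectors $v$ with $y+v\in Q$ are the four elements of $\{0,1\}^2$. The translate $y+Q=[\frac12,\frac52]^2$ contains $z(y)=(1,1)$, and the four points $z(y)+v$ form $\{1,2\}^2\subset P$.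

## 6. Flat polytopes: slicing, and the induction

**Lemma 3.** Let $d\ge2$ and suppose that every non-empty lattice polytope $R\subset\mathbb R^{d-1}$ satisfies $f_0(R)\le C_{d-1}|R\cap\mathbb Z^{d-1}|^{(d-2)/d}$. If $P\subset\mathbb R^d$ is a non-empty lattice polytope with $w(P)\le2F_d$ and $N=|P\cap\mathbb Z^d|$, then
$$f_0(P)\le(2F_d+1)\,C_{d-1}\,N^{(d-2)/d}.$$

*Proof.* Choose a primitive $u$ attaining $w(P)$. The values of $u\cdot x$ on $P$ fill a closed interval of length at most $2F_d$, which contains at most $2F_d+1$ integers. So $P\cap\mathbb Z^d$ lies in at most $2F_d+1$ hyperplanes $H_j=\{x: u\cdot x=j\}$ with $j\in\mathbb Z$. Because $u$ is primitive, each $H_j\cap\mathbb Z^d$ is affinely isomorphic to $\mathbb Z^{d-1}$.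

Let $P_j=\mathrm{conv}(P\cap H_j\cap\mathbb Z^d)\subseteq P$. Under the isomorphism, a non-empty $P_j$ is a lattice polytope in $\mathbb R^{d-1}$ with at most $N$ lattice points, so by hypothesis it has at most $C_{d-1}N^{(d-2)/d}$ vertices. Every vertex of $P$ is a lattice point, so it lies in some $H_j$ and in $P_j$. An extreme point of $P$ that lies in the subset $P_j$ is an extreme point of $P_j$. Therefore each vertex of $P$ is a vertex of some $P_j$, and summing over the at most $2F_d+1$ values of $j$ gives the claim. ∎

**Proof of the upper bound in Theorem 2.** We use induction on $d$. For $d=1$ a lattice polytope has at most $2$ vertices and the exponent is $0$, so $C_1=2$ works. Let $d\ge2$ and $N=|P\cap\mathbb Z^d|\ge1$.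

**Case 1: $w(P)>2F_d$.** Lemma 2 gives $\mathrm{Vol}(P)\le2^dN$, and $P$ is full-dimensional, so Andrews' theorem gives
$$f_0(P)\le A_d\,(2^dN)^{(d-1)/(d+1)}=A_d\,2^{d(d-1)/(d+1)}N^{(d-1)/(d+1)}.$$

**Case 2: $w(P)\le2F_d$.** By Lemma 3 and the induction hypothesis,
$$f_0(P)\le(2F_d+1)C_{d-1}N^{(d-2)/d}\le(2F_d+1)C_{d-1}N^{(d-1)/(d+1)}.$$
The second inequality uses $N\ge1$ and $\frac{d-2}d\le\frac{d-1}{d+1}$, which is the same as $(d-2)(d+1)=d^2-d-2\le d^2-d=d(d-1)$.

So $C_d=\max\{A_d2^{d(d-1)/(d+1)},\,(2F_d+1)C_{d-1}\}$ works. ∎

**Proof of the upper bound in Theorem 1.** If $P$ contains no lattice segment of length $k$, then $|P\cap\mathbb Z^d|\le k^d$ by Lemma 1, and Theorem 2 gives $f_0(P)\le C_d(k^d)^{(d-1)/(d+1)}=C_dk^{d(d-1)/(d+1)}$. ∎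

## 7. Many vertices from a ball with a well-chosen center

The lower bound is among the known results quoted in Section 2, but we prove it in full.

A first candidate is to put lattice points on a strictly convex surface. For even $M\ge2$ take the convex hull of the points $(x,|x|^2)$ with $x\in\{0,\dots,M\}^{d-1}$. All $(M+1)^{d-1}$ points are vertices. However, over $x=(\frac M2,\dots,\frac M2)$ the hull contains the point of height $(d-1)\frac{M^2}4$ on the paraboloid and the midpoint, at height $(d-1)\frac{M^2}2$, of the two points over $0$ and $(M,\dots,M)$. So it contains a vertical segment of length at least $\frac{M^2}4$ between integer heights or heights with the same fractional part, hence a lattice segment of length at least $\lfloor\frac{M^2}{4}\rfloor=\frac{M^2}4$ once we note that $\frac M2$ and $\frac{M^2}4$ are integers. So $k$ must exceed $\frac{M^2}4$, and the number of vertices is at most of order $k^{(d-1)/2}$. This is too small, since $\frac12<\frac d{d+1}$ for $d\ge2$. The paraboloid is too long in one direction.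

A ball is balanced in all directions, and a lattice polytope in a ball of diameter less than $k$ contains no lattice segment of length $k$. The question is how many vertices the convex hull of the lattice points in a ball of radius $r$ has. A cap of height $h$ of that ball has volume of order $h\,(rh)^{(d-1)/2}$. When this is a small constant, which means $h$ is a small multiple of $r^{-(d-1)/(d+1)}$, one expects a lattice point at depth at most $h$ below the sphere to be alone in its cap, hence a vertex. The shell of thickness $h$ has volume of order $hr^{d-1}$, which is $r^{d(d-1)/(d+1)}$ for this $h$. To turn the expectation into a proof, we average over the center of the ball.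

Write $B(x,r)$ for the closed ball, $P(x)=\mathrm{conv}(B(x,r)\cap\mathbb Z^d)$, and $\kappa_m$ for the volume of the unit ball in $\mathbb R^m$. Call a lattice point $z\in B(x,r)$, $z\ne x$, *bad* if there is a lattice point $z'\neq z$ in $B(x,r)$ with $(z'-z)\cdot(z-x)\ge0$. If $z$ is not bad, it is the unique maximizer of the nonzero linear functional $y\mapsto(z-x)\cdot y$ on $B(x,r)\cap\mathbb Z^d$, hence a vertex of $P(x)$. For example, let $d=2$, $x=0$, $r=\sqrt2$. Then $z=(1,0)$ is bad because of $z'=(1,1)$, where the product is $0$; and $(1,0)$ is indeed not a vertex of $P(0)=[-1,1]^2$. The point $(1,1)$ is not bad, since $y_1+y_2<2$ at the other lattice points of the square.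

**Lemma 4.** Let $d\ge2$. There is $c_d''>0$ depending only on $d$ such that for every $r\ge1$ there is $x\in[0,1)^d$ for which $P(x)$ has at least $c_d''\,r^{d(d-1)/(d+1)}$ vertices.

*Proof.* Let
$$h=c_0\,r^{-(d-1)/(d+1)},\qquad c_0\in(0,\tfrac12],$$
where $c_0$ depends only on $d$ and is chosen in Step 4. Then $h\le\frac12\le\frac r2$. Let $S=\{p\in\mathbb R^d:\ r-h\le|p|\le r\}$. If $z-x\in S$ then $|z-x|\ge\frac r2>0$, so $z\ne x$.

**Step 1.** *We reduce the count to volumes.* For bounded measurable $T\subset\mathbb R^d$,
$$\int_{[0,1)^d}\#\{z\in\mathbb Z^d:\ z-x\in T\}\,dx=\mathrm{Vol}(T),\tag{1}$$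
because $z-x$ covers $\mathbb R^d$ exactly once. Let $z-x=p\in S$. If $z$ is bad, with $z'=z+w$ and $w\in\mathbb Z^d\setminus0$, then $|p+w|\le r$ and $w\cdot p\ge0$. So $p$ lies in
$$S_w=\{p\in S:\ |p+w|\le r,\ w\cdot p\ge0\}.$$
Hence for each $x$ the number of bad $z$ with $z-x\in S$ is at most $\sum_{w\ne0}\#\{z:\ z-x\in S_w\}$. By (1), the average over $x$ of the number of $z$ that are not bad and satisfy $z-x\in S$ is at least
$$\mathrm{Vol}(S)-\sum_{w\in\mathbb Z^d\setminus0}\mathrm{Vol}(S_w).\tag{2}$$
Only finitely many $S_w$ are non-empty, as the next step shows again. For the first term, $1-(1-t)^d\ge t$ on $[0,1]$ gives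
$$\mathrm{Vol}(S)=\kappa_dr^d\Big(1-\big(1-\tfrac hr\big)^d\Big)\ge\kappa_d\,h\,r^{d-1}.\tag{3}$$

**Step 2.** *We bound one $\mathrm{Vol}(S_w)$.* Let $p\in S_w$. Then $|p|^2\ge(r-h)^2\ge r^2-2rh$ and $|p|^2+2w\cdot p+|w|^2=|p+w|^2\le r^2$, so
$$2\,w\cdot p+|w|^2\le2rh.$$
Both terms on the left are non-negative. Therefore $|w|\le\sqrt{2rh}$ (otherwise $S_w=\emptyset$), and since $|w|\ge1$ and $h\le\frac12$,
$$0\le p\cdot\frac w{|w|}\le\frac{rh}{|w|}\le rh\le\frac r2.\tag{4}$$
Now slice $S$ perpendicular to $w$. For $0\le s\le\frac r2$, the slice $S\cap\{p\cdot\frac w{|w|}=s\}$ consists of the points $s\frac w{|w|}+q$ with $q\perp w$ and $a\le|q|^2\le b$, where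
$$b=r^2-s^2\in\big[\tfrac34r^2,\,r^2\big],\qquad a=(r-h)^2-s^2\ge0,\qquad b-a=2rh-h^2\le2rh.$$
Here $a\ge0$ because $r-h\ge\frac r2\ge s$. With $m=d-1\ge1$, the $(d-1)$-dimensional volume of the slice is $\kappa_m(b^{m/2}-a^{m/2})$. For $t\in[0,1]$ we have $1-t^{m/2}\le1-t^m\le m(1-t)$. With $t=a/b$ this gives
$$\kappa_m\big(b^{m/2}-a^{m/2}\big)\le\kappa_m\,m\,b^{m/2-1}(b-a)\le(d-1)\kappa_{d-1}\,b^{(d-3)/2}\cdot2rh.$$
For $d\ge3$ we have $b^{(d-3)/2}\le r^{d-3}$. For $d=2$ we have $b^{-1/2}\le\frac2{\sqrt3}\,r^{-1}\le2r^{-1}$. In both cases $b^{(d-3)/2}\le2r^{d-3}$, so each slice has volume at most $4(d-1)\kappa_{d-1}hr^{d-2}$. By (4), $S_w$ is covered by the slices with $0\le s\le\frac{rh}{|w|}$, so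
$$\mathrm{Vol}(S_w)\le4(d-1)\kappa_{d-1}\,\frac{h^2r^{d-1}}{|w|}.\tag{5}$$

**Step 3.** *We sum $1/|w|$ over $0<|w|\le R$.* If $R<1$ the sum is empty. Let $R\ge1$. Split into shells $2^{-j-1}R<|w|\le2^{-j}R$, $j\ge0$. Since $|w|\ge1$, only $j$ with $2^{-j}R\ge1$ matter. A ball of radius $\rho\ge1$ about $0$ contains at most $(2\rho+1)^d\le(3\rho)^d$ lattice points, so the $j$-th shell contributes at most
$$3^d(2^{-j}R)^d\cdot\frac{2^{j+1}}R=2\cdot3^d\,R^{d-1}\,2^{-j(d-1)}.$$
As $d\ge2$, summing the geometric series gives
$$\sum_{0<|w|\le R}\frac1{|w|}\le4\cdot3^d\,R^{d-1}.\tag{6}$$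

**Step 4.** *We choose $c_0$.* Use (5), and (6) with $R=\sqrt{2rh}$. With a constant $C_3$ depending only on $d$,
$$\sum_{w\ne0}\mathrm{Vol}(S_w)\le C_3\,h^2r^{d-1}(rh)^{(d-1)/2}=C_3\,hr^{d-1}\cdot h^{(d+1)/2}r^{(d-1)/2}=C_3\,c_0^{(d+1)/2}\,hr^{d-1},$$
because $h^{(d+1)/2}=c_0^{(d+1)/2}r^{-(d-1)/2}$. Choose $c_0\in(0,\frac12]$ with $C_3c_0^{(d+1)/2}\le\frac{\kappa_d}2$. By (3), the quantity (2) is at least $\frac{\kappa_d}2hr^{d-1}$. So for some $x\in[0,1)^d$ at least this many lattice points are not bad and hence are vertices of $P(x)$. Finally,
$$\frac{\kappa_d}2\,hr^{d-1}=\frac{\kappa_dc_0}2\,r^{(d-1)-(d-1)/(d+1)}=\frac{\kappa_dc_0}2\,r^{d(d-1)/(d+1)}.\qquad∎$$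

**Proof of the lower bound in Theorem 1.** For $d=1$ a single point shows $V(1,k)\ge1=k^0$. Let $d\ge2$. If $k\ge3$, apply Lemma 4 with $r=\frac k3\ge1$. A lattice segment of length $k$ has Euclidean length at least $k>2r$, so $P(x)\subseteq B(x,r)$ contains none, and
$$V(d,k)\ge c_d''\,3^{-d(d-1)/(d+1)}\,k^{d(d-1)/(d+1)}.$$
If $k\le2$, a single point gives $V(d,k)\ge1\ge2^{-d(d-1)/(d+1)}k^{d(d-1)/(d+1)}$. Together with Section 6 this proves Theorem 1. ∎

**Proof of the converse part of Theorem 2.** For $d=1$ use a point. Let $d\ge2$. The unit cubes centered at the lattice points of $B(x,r)$ have disjoint interiors and lie in a ball of radius $r+\frac{\sqrt d}2$, so for $r\ge1$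
$$|B(x,r)\cap\mathbb Z^d|\le\kappa_d\Big(r+\frac{\sqrt d}2\Big)^d\le C_4r^d$$
for some $C_4\ge1$ depending only on $d$. If $N\ge C_4$, apply Lemma 4 with $r=(N/C_4)^{1/d}\ge1$. The polytope $P(x)$ has at most $C_4r^d=N$ lattice points and at least $c_d''(N/C_4)^{(d-1)/(d+1)}$ vertices. If $N<C_4$, a single point has $1\ge C_4^{-1}N\ge C_4^{-1}N^{(d-1)/(d+1)}$ vertices. ∎

## 8. Near-extremal polytopes fill a box of side of order $k$

A lattice polytope in $[0,k-1]^d$ never contains a lattice segment of length $k$, since such a segment spreads over at least $k$ in some coordinate. The examples just built are of this kind for $k\ge3$: each coordinate varies by at most $\frac{2k}3\le k-1$ on $P(x)$, and its minimum is an integer, so an integer translation moves $P(x)$ into $[0,k-1]^d$. Theorem 3 is a converse for large $k$, up to constants and unimodular equivalence.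

Its proof uses some classical facts. *Brunn–Minkowski*: $\mathrm{Vol}(A+B)^{1/d}\ge\mathrm{Vol}(A)^{1/d}+\mathrm{Vol}(B)^{1/d}$ for bodies $A,B$. *Minkowski's first theorem*: a body $D=-D$ that contains no nonzero point of a lattice $\Lambda$ has $\mathrm{Vol}(D)\le2^d\det\Lambda$. For a body $D=-D$, write $\|x\|_D=\min\{t\ge0:\ x\in tD\}$, and let the *successive minimum* $\lambda_i$ be the least $\lambda>0$ such that $\lambda D$ contains $i$ linearly independent points of $\mathbb Z^d$. *Minkowski's second theorem*: $\lambda_1\cdots\lambda_d\,\mathrm{Vol}(D)\le2^d$. For example, $D=[-\alpha,\alpha]\times[-\beta,\beta]$ with $\alpha\ge\beta>0$ has $\lambda_1=\frac1\alpha$, $\lambda_2=\frac1\beta$ and area $4\alpha\beta$, so equality holds.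

The vectors that realize the successive minima need not form a basis of $\mathbb Z^d$. Mahler's lemma (Cassels, *An Introduction to the Geometry of Numbers*, Ch. V, Lemma 8) provides a basis $b_1,\dots,b_d$ with $\|b_i\|_D\le\max(1,\frac i2)\lambda_i$. We only need the following weaker form, which has a short proof.

**Lemma 5.** For a body $D=-D$ in $\mathbb R^d$ there is a basis $b_1,\dots,b_d$ of $\mathbb Z^d$ with $\|b_i\|_D\le d\,\lambda_d$ for all $i$.

*Proof.* Let $a_1,\dots,a_d\in\lambda_dD$ be linearly independent lattice points, and let $L_i=\mathbb Z^d\cap\mathrm{span}(a_1,\dots,a_i)$, with $L_0=0$. The quotient $L_i/L_{i-1}$ is finitely generated, torsion-free and of rank $1$, so it is isomorphic to $\mathbb Z$. Choose $b_i\in L_i$ that maps to a generator. By induction $b_1,\dots,b_i$ is a basis of $L_i$, so $b_1,\dots,b_d$ is a basis of $L_d=\mathbb Z^d$. This remains true if we change the sign of $b_i$ or add an element of $L_{i-1}$ to it.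

Since $a_i\notin L_{i-1}$, it maps to a nonzero multiple of the generator, and after a change of sign this multiple is $m_i\ge1$. Then $m_ib_i-a_i\in L_{i-1}$, so $b_i=\frac1{m_i}a_i+\sum_{j<i}t_ja_j$ with real $t_j$. Subtracting from $b_i$ an integer combination of $a_1,\dots,a_{i-1}\in L_{i-1}$, we may assume $|t_j|\le\frac12$. Then $\|b_i\|_D\le\big(1+\frac{i-1}2\big)\lambda_d\le d\lambda_d$. ∎

**Proof of Theorem 3.** Let $P$ satisfy the hypotheses.

**Step 1.** *We rule out flat polytopes.* Suppose $w(P)\le2F_d$. By Lemma 3, which applies because of Theorem 2 in dimension $d-1$, and by Lemma 1,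
$$f_0(P)\le(2F_d+1)C_{d-1}(k^d)^{(d-2)/d}=(2F_d+1)C_{d-1}k^{d-2}.$$
Since $\frac{d(d-1)}{d+1}=d-2+\frac2{d+1}$, this contradicts $f_0(P)\ge\varepsilon k^{d(d-1)/(d+1)}$ as soon as $k^{2/(d+1)}>(2F_d+1)C_{d-1}/\varepsilon$. Choose $k_0$, depending only on $d$ and $\varepsilon$, so that this holds for all $k\ge k_0$. From now on $w(P)>2F_d$, so $P$ is full-dimensional and Lemma 2 applies.

**Step 2.** *We bound the volume and the number of lattice points from below.* Andrews' theorem gives $\varepsilon k^{d(d-1)/(d+1)}\le A_d\mathrm{Vol}(P)^{(d-1)/(d+1)}$, that is,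
$$\mathrm{Vol}(P)\ge\eta k^d,\qquad\eta=(\varepsilon/A_d)^{(d+1)/(d-1)}.$$
Lemma 2 gives $|P\cap\mathbb Z^d|\ge2^{-d}\mathrm{Vol}(P)\ge2^{-d}\eta k^d$. So $c=2^{-d}\eta$ serves for both claims.

**Step 3.** *We show that $D:=P-P$ contains no point of $2k\mathbb Z^d$ except $0$.* A vector $kv\in D$ need not be a difference of *lattice* points of $P$; the factor $2$ pays for this. Suppose $x,y\in P$, not necessarily lattice points, satisfy $y-x=2kv$ with $0\ne v\in\mathbb Z^d$. By Lemma 2 the translate $\frac12x+\frac12P$ contains a lattice point $z$, and $z\in\frac12P+\frac12P=P$. Moreover $\frac12y=\frac12x+kv$, so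
$$z+kv=\big(z-\tfrac12x\big)+\tfrac12y\in\tfrac12P+\tfrac12P=P.$$
So $z$ and $z+kv$ are distinct lattice points of $P$ that are congruent modulo $k$, and by Lemma 1 the polytope $P$ contains a lattice segment of length $k$. This is a contradiction.

**Step 4.** *We bound $\mathrm{Vol}(D)$ from both sides, and $\lambda_d$ from above.* The body $D$ is symmetric about $0$. By Step 3 and Minkowski's first theorem for the lattice $2k\mathbb Z^d$, and by Brunn–Minkowski applied to $P+(-P)$,
$$2^d\eta k^d\le2^d\,\mathrm{Vol}(P)\le\mathrm{Vol}(D)\le2^d(2k)^d=(4k)^d.\tag{7}$$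
Let $\lambda_1\le\dots\le\lambda_d$ be the successive minima of $D$ with respect to $\mathbb Z^d$. Some nonzero lattice vector $v$ lies in $\lambda_1D$. If $\lambda_1<\frac1{2k}$, then $2kv\in2k\lambda_1D\subseteq D$, against Step 3. So all $\lambda_i\ge\frac1{2k}$, and Minkowski's second theorem with (7) gives
$$\lambda_d\le\frac{2^d}{\lambda_1\cdots\lambda_{d-1}\,\mathrm{Vol}(D)}\le\frac{2^d(2k)^{d-1}}{2^d\eta k^d}=\frac{2^{d-1}}{\eta k}.$$

**Step 5.** *We change the basis so that $D$ is long in every coordinate direction.* By Lemma 5 there is a basis $b_1,\dots,b_d$ of $\mathbb Z^d$ with $\|b_i\|_D\le d\lambda_d\le\frac{d2^{d-1}}{\eta k}$. Hence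
$$\pm\tau k\,b_i\in D\quad\text{for all }i,\qquad\tau=\frac\eta{d\,2^{d-1}}.$$
Apply to $P$ and $D$ the linear map that takes each $b_i$ to the standard basis vector $e_i$. It preserves $\mathbb Z^d$ and volumes. We keep the names $P$ and $D$ for the images. Now $\pm\tau ke_i\in D$ for all $i$.

**Step 6.** *We use the upper bound on $\mathrm{Vol}(D)$ to show that $D$ is not too long.* Let $p\in D$ and fix $i$. By convexity and symmetry,
$$D\supseteq\mathrm{conv}\big(\{\pm p\}\cup\{\pm\tau ke_j:\ j\ne i\}\big).$$
The right side is the linear image of the standard cross-polytope, whose volume is $\frac{2^d}{d!}$, and the determinant of the map has absolute value $(\tau k)^{d-1}|p_i|$. With (7),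
$$\frac{2^d}{d!}(\tau k)^{d-1}|p_i|\le(4k)^d,\qquad\text{so}\qquad|p_i|\le d!\,2^d\,\tau^{1-d}\,k=:Ck.$$
Here $C$ depends only on $d$ and $\varepsilon$. Since $D=P-P$, each coordinate varies by at most $Ck$ on $P$. The minimum of each coordinate on $P$ is attained at a vertex, which is a lattice point, so it is an integer. Translating by the vector of these minima with the opposite sign preserves $\mathbb Z^d$ and moves $P$ into $[0,Ck]^d$. ∎
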